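# Finitely generated standard elementary extensions of free lattices

Throughout, $n$ is an integer with $3\le n<\omega$, and lattices are structures for the language $L=\{\vee,\wedge\}$, without constants $0,1$. The relation $u\le v$ abbreviates $u\vee v=v$, so it may be used freely inside first-order formulas.

## 1. Free lattices and Whitman's condition

**Definition (free lattice).** $\mathbf F_n$ is the lattice freely generated by $x_1,\dots,x_n$. Every element of $\mathbf F_n$ is the value of some lattice term in $x_1,\dots,x_n$, and different terms may have the same value. Since every element lies above $x_1\wedge\dots\wedge x_n$ and below $x_1\vee\dots\vee x_n$, these are the least and greatest elements of $\mathbf F_n$.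

An element $p$ is *join prime* if $p\le c\vee d$ implies $p\le c$ or $p\le d$. It is *join irreducible* if $p=c\vee d$ implies $p=c$ or $p=d$. Meet prime is the dual notion of join prime.

We use three facts (Whitman; Jónsson; see Freese–Ježek–Nation, *Free Lattices*, Ch. I).

* (F1) The generators are join prime, meet prime and pairwise incomparable.
* (F2) Whitman's condition (W): if $a\wedge b\le c\vee d$ in $\mathbf F_n$, then $a\le c\vee d$, or $b\le c\vee d$, or $a\wedge b\le c$, or $a\wedge b\le d$.
* (F3) Meet semidistributivity: if $m\wedge a=m\wedge b=u$, then $m\wedge(a\vee b)=u$. (This is used only in Example 2 and in Proposition D.)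

For instance, $\mathbf F_n$ is not distributive: $x_1\wedge(x_2\vee x_3)\not\le(x_1\wedge x_2)\vee(x_1\wedge x_3)$. If the inequality held, (W) would give one of four cases. In the first, $x_1\le(x_1\wedge x_2)\vee(x_1\wedge x_3)$, so $x_1\le x_2$ or $x_1\le x_3$ because $x_1$ is join prime. In the second, $x_2\le x_2\vee x_3\le(x_1\wedge x_2)\vee(x_1\wedge x_3)\le x_1$. In the third, $x_1\wedge(x_2\vee x_3)\le x_2$, so $x_1\le x_2$ or $x_3\le x_2$ because $x_2$ is meet prime. The fourth is the third with $x_2$ and $x_3$ exchanged. All contradict incomparability.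

## 2. Bounded homomorphisms onto finite lattices

**Definition (bounded homomorphism).** A homomorphism $f$ from $\mathbf F_n$ onto a finite lattice $\mathbf L$ is *bounded* if for every $a\in\mathbf L$ the set $f^{-1}(\uparrow a)$ has a least element $\beta_f(a)$ and the set $f^{-1}(\downarrow a)$ has a greatest element $\alpha_f(a)$. Then for all $u\in\mathbf F_n$, $a\in\mathbf L$,
$$f(u)\ge a\iff u\ge\beta_f(a),\qquad f(u)\le a\iff u\le\alpha_f(a). \tag{1}$$

Two consequences are used constantly. First,
$$f(\beta_f(a))=a=f(\alpha_f(a)). \tag{2}$$
Indeed $f(\beta_f(a))\ge a$; and if $f(v)=a$, which happens for some $v$ because $f$ is onto, then $v\ge\beta_f(a)$, so $a\ge f(\beta_f(a))$. The other half is dual. Second, $\beta_f(a_1\vee a_2)=\beta_f(a_1)\vee\beta_f(a_2)$, because by (1) an element $u$ is above either side exactly when $f(u)\ge a_1$ and $f(u)\ge a_2$. Dually, $\alpha_f$ preserves meets.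

**Example 1 (two-element quotients).** Let $S$ be a nonempty proper subset of $\{1,\dots,n\}$, and write $x_S=\bigwedge_{i\in S}x_i$ and $y_S=\bigvee_{j\notin S}x_j$. Every $u\in\mathbf F_n$ satisfies exactly one of $u\ge x_S$ and $u\le y_S$.

At least one holds, by induction on the formation of $u$. It is clear for generators. If $u=c\vee d$, then either one of $c,d$ is above $x_S$, and so is $u$, or both are below $y_S$, and so is $u$. Meets are dual.

Not both hold. First, $x_S$ is join prime. For $|S|=1$ this is (F1). For $|S|>1$, write $x_S=x_i\wedge x_{S\setminus\{i\}}$, where $x_{S\setminus\{i\}}$ is join prime by induction. If $x_S\le c\vee d$, then (W) gives $x_S\le c$ or $x_S\le d$, or one of the two join prime elements $x_i,x_{S\setminus\{i\}}$ is below $c\vee d$, hence below $c$ or $d$, and then so is $x_S$. Now if $x_S\le y_S$, then $x_S\le x_j$ for some $j\notin S$; since $x_j$ is meet prime, $x_i\le x_j$ for some $i\in S$, a contradiction.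

So let $f_S(u)=1$ if $u\ge x_S$ and $f_S(u)=0$ if $u\le y_S$. This map onto $\{0<1\}$ preserves meets by the first description of the fibers and joins by the second, and it is bounded with $\beta_{f_S}(1)=x_S$, $\alpha_{f_S}(0)=y_S$.

**Example 2 (an unbounded homomorphism).** Let $\mathbf M_3$ have elements $0,1$ and three atoms $a,b,c$, any two joining to $1$. Send $x_1,x_2,x_3$ to $a,b,c$ and the other generators to $a$. The resulting $f:\mathbf F_n\to\mathbf M_3$ is onto. If it were bounded, then $\alpha_f(a)\wedge\alpha_f(b)=\alpha_f(0)=\alpha_f(a)\wedge\alpha_f(c)$, so $\alpha_f(a)\wedge(\alpha_f(b)\vee\alpha_f(c))=\alpha_f(0)$ by (F3). Applying $f$ and (2) gives $a=a\wedge(b\vee c)=0$, a contradiction.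

## 3. The profinite-bounded completion

For bounded $f$ put $\mathbf L_f=f(\mathbf F_n)$. Say that $g$ is *finer* than $f$ if $\ker g\subseteq\ker f$; then $f=r\circ g$ for a unique homomorphism $r:\mathbf L_g\to\mathbf L_f$. The kernels of bounded homomorphisms are downward directed. Given bounded $f_1,f_2$, let $f=(f_1,f_2)$, a map onto a sublattice of $\mathbf L_{f_1}\times\mathbf L_{f_2}$. By (1), $f(u)\ge(a_1,a_2)$ if and only if $u\ge\beta_{f_1}(a_1)\vee\beta_{f_2}(a_2)$, and dually. So $f$ is bounded, and it is finer than both.

**Definition (profinite-bounded completion).** $\mathbf H_n$ is the inverse limit of the finite quotients $\mathbf F_n/\ker f$, $f$ bounded. Taking one $f$ for each kernel, an element of $\mathbf H_n$ is a family $\xi=(\xi_f)$ with $\xi_f\in\mathbf L_f$ and $\xi_f=r(\xi_g)$ whenever $g$ is finer than $f$ and $f=r\circ g$. Operations and order are coordinatewise.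

Each $u\in\mathbf F_n$ gives the family $(f(u))_f$. We use the fact (Day) that the intersection of the kernels is trivial. So this is an embedding, and we regard $\mathbf F_n$ as a sublattice of $\mathbf H_n$. As an example of what a coordinate says: for $\xi\in\mathbf H_n$ and $f=f_{\{i\}}$ from Example 1, if $x_i\le\xi$ then $\xi_f=1$. Section 7 contains the converse for those $\xi$ that matter to us.

## 4. Elementary extensions and the canonical homomorphism

**Definition (elementary extension, $\forall\exists$-sentence).** $\mathbf F_n\preceq\mathbf K$ means that $\mathbf F_n$ is a sublattice of $\mathbf K$ and that every first-order sentence with parameters from $\mathbf F_n$ has the same truth value in both. It is *proper* if $\mathbf K\ne\mathbf F_n$; we then write $\mathbf F_n\prec\mathbf K$. An *$\forall\exists$-sentence* has the form $\forall\bar u\,\exists\bar v\,\theta$ with $\theta$ quantifier-free.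

For example, $\forall u\,(x_1\le u\ \text{or}\ u\le x_2\vee\dots\vee x_n)$ is true in $\mathbf F_n$ by Example 1. So in an elementary extension $\mathbf K$ every element, old or new, lies above $x_1$ or below $x_2\vee\dots\vee x_n$.

**Definition (canonical homomorphism).** Let $\mathbf F_n\preceq\mathbf K$ and let $f:\mathbf F_n\to\mathbf L$ be bounded. For $k\in\mathbf K$ put
$$f_{\mathbf K}(k)=\max\{a\in\mathbf L:\beta_f(a)\le k\}.$$

We check that this makes sense. For $a\in\mathbf L$ let $[u]_f=a$ abbreviate the quantifier-free formula saying that $\beta_f(a')\le u$ for all $a'\le a$ and $\beta_f(a')\not\le u$ for all $a'\not\le a$. As $\mathbf L$ is finite, this is a formula with parameters in $\mathbf F_n$, and by (1) it says in $\mathbf F_n$ that $f(u)=a$. Hence the following sentences hold in $\mathbf F_n$: every $u$ satisfies $[u]_f=a$ for exactly one $a$; and for all $a,b\in\mathbf L$, if $[u]_f=a$ and $[v]_f=b$, then $[u\vee v]_f=a\vee b$ and $[u\wedge v]_f=a\wedge b$. They therefore hold in $\mathbf K$. So for each $k$ the set $\{a:\beta_f(a)\le k\}$ is a principal ideal, the maximum exists, $f_{\mathbf K}$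 is a homomorphism $\mathbf K\to\mathbf L$ extending $f$, and
$$f_{\mathbf K}(k)\ge a\iff\beta_f(a)\le k\qquad(k\in\mathbf K,\ a\in\mathbf L). \tag{3}$$
If $g$ is finer than $f$, with $f=r\circ g$, then "$[u]_g=b$ implies $[u]_f=r(b)$" holds for all $u\in\mathbf F_n$, hence for all $u\in\mathbf K$, so $f_{\mathbf K}=r\circ g_{\mathbf K}$. Thus $h_{\mathbf K}(k)=(f_{\mathbf K}(k))_f$ defines a homomorphism $h_{\mathbf K}:\mathbf K\to\mathbf H_n$ that is the identity on $\mathbf F_n$.

For $f=f_{\{i\}}$, for example, $f_{\mathbf K}(k)=1$ exactly when $x_i\le k$.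

## 5. Standard extensions and retractions

**Definition (standard).** An elementary extension $\mathbf K$ of $\mathbf F_n$ is *standard* if $h_{\mathbf K}(\mathbf K)\subseteq\mathbf F_n$. Equivalently, every element of $\mathbf K$ is congruent modulo $\ker h_{\mathbf K}$ to an element of $\mathbf F_n$ (if $h_{\mathbf K}(k)=p\in\mathbf F_n$, then $h_{\mathbf K}(k)=h_{\mathbf K}(p)$, and conversely).

The trivial extension $\mathbf K=\mathbf F_n$ is standard. In general, standardness has a description that does not mention $\mathbf H_n$.

**Proposition E.** If $\mathbf F_n\preceq\mathbf K$, then $h_{\mathbf K}$ is the only homomorphism $\mathbf K\to\mathbf H_n$ that is the identity on $\mathbf F_n$. Hence $\mathbf K$ is standard if and only if $\mathbf F_n$ is a retract of $\mathbf K$.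

**Proof.** The purpose is to trap each coordinate of $g(k)$ between two elements of $\mathbf F_n$. Let $g:\mathbf K\to\mathbf H_n$ be a homomorphism that is the identity on $\mathbf F_n$, let $k\in\mathbf K$, let $f$ be bounded, and put $a=f_{\mathbf K}(k)$. Then $\beta_f(a)\le k$ by (3). The statement "$[u]_f=a$ implies $u\le\alpha_f(a)$" holds for all $u\in\mathbf F_n$, hence for all $u\in\mathbf K$, so $k\le\alpha_f(a)$. Applying $g$ gives $\beta_f(a)\le g(k)\le\alpha_f(a)$ in $\mathbf H_n$. By (2) the $f$-coordinates of the two outer elements are both $a$, so the $f$-coordinate of $g(k)$ is $a=f_{\mathbf K}(k)$. As $f$ was arbitrary, $g=h_{\mathbf K}$.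

If $\mathbf K$ is standard, $h_{\mathbf K}$ is a retraction onto $\mathbf F_n$. Conversely, a retraction $\mathbf K\to\mathbf F_n\subseteq\mathbf H_n$ equals $h_{\mathbf K}$, so $h_{\mathbf K}(\mathbf K)\subseteq\mathbf F_n$. $\square$

## 6. Must a finitely generated standard extension be trivial?

Take an elementary extension $\mathbf K$ of $\mathbf F_n$ that is generated, as a lattice, by finitely many elements, and suppose that it retracts onto $\mathbf F_n$. Can it contain anything new? Nation and Paolini, "Elementary Properties of Free Lattices" (arXiv:2310.03366, 2023), conjecture that it cannot: there is no finitely generated standard proper elementary extension of $\mathbf F_n$. We prove that the conjecture is true.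

**Theorem A (the conjecture).** Let $\mathbf F_n\preceq\mathbf K$ with $\mathbf K$ finitely generated and standard. Then $\mathbf K=\mathbf F_n$. More generally, suppose that $\mathbf F_n$ is a sublattice of a finitely generated lattice $\mathbf K$, that $\mathbf K$ satisfies all $\forall\exists$-sentences with parameters from $\mathbf F_n$ that are true in $\mathbf F_n$, and that some homomorphism $h:\mathbf K\to\mathbf F_n$ is the identity on $\mathbf F_n$. Then $\mathbf K=\mathbf F_n$.

**Theorem B (no standardness assumed).** Let $\mathbf F_n\preceq\mathbf K$ with $\mathbf K$ finitely generated. For all $p\in\mathbf F_n$ and $k\in\mathbf K$: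
$$p\le h_{\mathbf K}(k)\iff p\le k,\qquad p\ge h_{\mathbf K}(k)\iff p\ge k.$$
Hence $h_{\mathbf K}^{-1}(\mathbf F_n)=\mathbf F_n$: every element of $\mathbf K\setminus\mathbf F_n$ is sent outside $\mathbf F_n$.

**Theorem C (arbitrary extensions).** For an arbitrary $\mathbf F_n\preceq\mathbf K$, with $h=h_{\mathbf K}$, the following are equivalent:

* (i) for each $p\in\mathbf F_n$, $\{k:h(k)\ge p\}$ has a least element and $\{k:h(k)\le p\}$ has a greatest element;
* (ii) for all $p\in\mathbf F_n$, $k\in\mathbf K$: $p\le h(k)\Leftrightarrow p\le k$ and $p\ge h(k)\Leftrightarrow p\ge k$;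
* (iii) $h^{-1}(\mathbf F_n)=\mathbf F_n$.

In particular, a standard $\mathbf K$ equals $\mathbf F_n$ if and only if (i) holds.

**Proposition D (finite generation cannot be dropped in Theorem B).** There is a countable $\mathbf K\succ\mathbf F_n$ containing some $k<m:=(x_1\vee x_2)\wedge(x_1\vee x_3)\wedge(x_2\vee x_3)$ with $h_{\mathbf K}(k)=m$. So (i)–(iii) can fail without finite generation.

Whether infinitely generated proper standard elementary extensions exist is not settled here, and the conjecture does not ask it.

## 7. Two generators, and joins of meets of generators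

For $n\le2$ the question would be empty: $\mathbf F_1$ has one element and $\mathbf F_2=\{x_1,x_2,x_1\vee x_2,x_1\wedge x_2\}$ has four. A finite structure $A$ has no proper elementary extension, because the sentence $\forall v\,\bigvee_{a\in A}v=a$, with parameters from $A$, passes up. Keep this in mind: if an element $b\in\mathbf K$ satisfies a formula with parameters in $\mathbf F_n$ that has only finitely many solutions in $\mathbf F_n$, then $b$ is one of these solutions.

For $n\ge3$, note what it would suffice to prove. Suppose that for all $p\in\mathbf F_n$, $k\in\mathbf K$,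
$$p\le h(k)\Rightarrow p\le k\qquad\text{and}\qquad p\ge h(k)\Rightarrow p\ge k. \tag{4}$$
If $\mathbf K$ is standard, apply (4) with $p=h(k)$: this gives $k=p\in\mathbf F_n$. So (4) finishes the job.

The sensible first attempt at (4) is to read it off from the finite quotients. Since order in $\mathbf H_n$ is coordinatewise, (3) gives
$$p\le h_{\mathbf K}(k)\iff\beta_f(f(p))\le k\ \text{ for every bounded } f. \tag{5}$$
So if $p=\beta_f(f(p))$ for a single bounded $f$, then $p\le h_{\mathbf K}(k)$ implies $p\le k$ in every elementary extension $\mathbf K$, finitely generated or not. By Example 1 this covers every $x_S$ with $S$ a nonempty proper subset: $\beta_{f_S}(f_S(x_S))=\beta_{f_S}(1)=x_S$. The least element of $\mathbf F_n$ is below every $k\in\mathbf K$ by elementarity. Joins come for free: if $p\vee q\le h_{\mathbf K}(k)$, then $p\le h_{\mathbf K}(k)$ and $q\le h_{\mathbf K}(k)$, and we treat $p$ and $q$ separately. So the first half of (4) holds by hand for all joins of meets of generators, such as $(x_1\wedge x_2)\vee(x_1\wedge x_3)$.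

## 8. The median $m$ lies strictly above all its finite approximations

The attempt stops at the element $m$ of Proposition D. There $\beta_f(f(m))<m$ for every bounded $f$, and compactness turns this into an actual failure of (4). Write $x,y,z$ for $x_1,x_2,x_3$ and $w=(x\vee z)\wedge(y\vee z)$, so that $m=(x\vee y)\wedge w$.

**Proof of Proposition D.**

**Step 1: $m$ is join irreducible.** This is needed to transfer irreducibility to finite quotients. Suppose $m=c\vee d$ with $c,d<m$. Apply (W) to $(x\vee y)\wedge w\le c\vee d$. Since $m\not\le c$ and $m\not\le d$, either $x\vee y\le m$ or $w\le m$. The first gives $x\le m\le y\vee z$, the second gives $z\le w\le m\le x\vee y$. Both are false by (F1).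

**Step 2: no $m_*<m$ lies above all $u<m$.** This is the property that will contradict $m=\beta_f(f(m))$. Suppose there is such an $m_*$. We claim $m\not\le m_*\vee x$. Otherwise (W), applied to $(x\vee y)\wedge w\le m_*\vee x$, gives one of the following, and each is false:

* $m\le m_*$, contrary to $m_*<m$;
* $m\le x$: then $y\wedge z\le m\le x$, and since $x$ is meet prime, $y\le x$ or $z\le x$;
* $x\vee y\le m_*\vee x$: since $y$ is join prime, $y\le x$ or $y\le m_*\le m\le x\vee z$;
* $w\le m_*\vee x$: since $z\le w$ is join prime, $z\le x$ or $z\le m_*\le m\le x\vee y$.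

Hence $m_*\le m\wedge(m_*\vee x)<m$, and by the choice of $m_*$ the middle element is $\le m_*$. So $m\wedge(m_*\vee x)=m_*$. The definition of $m$ is symmetric in $x$ and $y$, and the same argument with $x,y$ exchanged gives $m\wedge(m_*\vee y)=m_*$. By (F3), $m\wedge(m_*\vee x\vee y)=m_*$. But $m\le x\vee y$, so the left side is $m$, a contradiction.

**Step 3: $\beta_f(f(m))<m$ for every bounded $f:\mathbf F_n\to\mathbf L$.** This shows that no single quotient settles $m$. By (1), $\beta_f(f(m))\le m$. Suppose that $m=\beta_f(a)$ with $a=f(m)$. We show that $m$ would have an $m_*$ as excluded in Step 2.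

First, $a\ne0_{\mathbf L}$: otherwise $\beta_f(a)=m$ is the least element of $\mathbf F_n$, whereas $m\not\le x$ (shown in Step 2). Second, $a$ is join irreducible: if $a=a_1\vee a_2$, then $m=\beta_f(a_1)\vee\beta_f(a_2)$, so $m=\beta_f(a_i)$ for some $i$ by Step 1, and $a=f(m)=a_i$ by (2). Therefore the join $a_*$ of all elements of $\mathbf L$ strictly below $a$, a finite nonempty join, is itself strictly below $a$. If $u<m$, then $f(u)\le a$, and $f(u)\not\ge a$ because $u\not\ge\beta_f(a)=m$. So $f(u)\le a_*$, that is, $u\le m\wedge\alpha_f(a_*)$. Moreover $m\wedge\alpha_f(a_*)<m$, since $m\le\alpha_f(a_*)$ would give $a=f(m)\le a_*$. So $m_*=m\wedge\alpha_f(a_*)$ contradicts Step 2.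

**Step 4: compactness.** We now produce a $k<m$ above all the approximations. Take the elementary diagram of $\mathbf F_n$, a new constant $\kappa$, and the conditions $\kappa<m$ and $\beta_f(f(m))\le\kappa$ for all bounded $f$. Given finitely many $f_1,\dots,f_s$, choose a bounded $g$ finer than all of them. By (2), $g(\beta_g(g(m)))=g(m)$, hence $f_i(\beta_g(g(m)))=f_i(m)$, and (1) gives $\beta_{f_i}(f_i(m))\le\beta_g(g(m))$. Also $\beta_g(g(m))<m$ by Step 3. So $\kappa=\beta_g(g(m))$ satisfies these finitely many conditions in $\mathbf F_n$. By compactness and Löwenheim–Skolem (the language is countable) there are a countable $\mathbf K\succeq\mathbf F_n$ and $k\in\mathbf K$ with $k<m$ and $k\ge\beta_f(f(m))$ for all $f$. By (3), $f(m)\le f_{\mathbf K}(k)\le f_{\mathbf K}(m)=f(m)$ for all $f$, so $h_{\mathbf K}(k)=m$. If $k$ were in $\mathbf F_n$, then $k=h_{\mathbf K}(k)=m$, which is false. So $k\notin\mathbf F_n$ and $\mathbf K\succ\mathbf F_n$. In this $\mathbf K$ condition (iii) fails, and with it (i) and (ii), by Theorem C (proved in Section 13). $\square$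

So a proof of (4) has to use finite generation. The plan has two halves. Finite generation gives a least preimage $b_p$ of each $p$; a formula with finitely many solutions then forces $b_p\in\mathbf F_n$.

## 9. Splitting an inequality $p\le c\vee d$ along a term

To treat Theorems A and B at once, we fix a common setting, in force through Section 12.

**Setting.** $\mathbf M$ is a lattice containing $\mathbf F_n$ as a sublattice such that for all $p_1,p_2\in\mathbf F_n$ and $c,d\in\mathbf M$:

* (★) $x_i\le c\vee d$ implies $x_i\le c$ or $x_i\le d$; and, with $p=p_1\wedge p_2$, $p\le c\vee d$ implies $p\le c$, or $p\le d$, or $p_1\le c\vee d$, or $p_2\le c\vee d$;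
* (★)$^d$ the dual: $c\wedge d\le x_i$ implies $c\le x_i$ or $d\le x_i$; and, with $p=p_1\vee p_2$, $c\wedge d\le p$ implies $c\le p$, or $d\le p$, or $c\wedge d\le p_1$, or $c\wedge d\le p_2$.

$\mathbf K$ is a lattice containing $\mathbf F_n$ as a sublattice and satisfying the $\forall\exists$-sentences with parameters in $\mathbf F_n$ that are true in $\mathbf F_n$. Finally, $h:\mathbf K\to\mathbf M$ is a homomorphism with $h|_{\mathbf F_n}=\mathrm{id}$.

The choice $\mathbf M=\mathbf F_n$ is allowed: the conditions are then (F1) and (W), and (W) is its own dual. In general (★) asks for Whitman's condition only when the left side is in $\mathbf F_n$.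

**Definition ($P_t$ and $\mathcal B_t$).** For a lattice term $t$ in $x_1,\dots,x_n$ with value $p\in\mathbf F_n$, let $P_t\subseteq\mathbf F_n$ be the finite set of values of proper subterms of $t$, and let $\mathcal B_t$ be the finite collection of nonempty $B\subseteq P_t$ with $p\le\bigvee B$.

If $t=x_i$, both are empty. If $t=x_1\wedge x_2$, then $P_t=\{x_1,x_2\}$ and $\mathcal B_t=\{\{x_1\},\{x_2\},\{x_1,x_2\}\}$. If $t=x_1\vee x_2$, then $\mathcal B_t=\{\{x_1,x_2\}\}$.

**Lemma 1.** Let $t$ have value $p$ and let $p\le c\vee d$ with $c,d\in\mathbf M$. Then $p\le c$, or $p\le d$, or there is $B\in\mathcal B_t$ such that each $q\in B$ satisfies $q\le c$ or $q\le d$.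

**Proof.** The purpose is to replace an inequality $p\le c\vee d$, in which $c$ and $d$ are mixed, by inequalities against $c$ or $d$ alone, with left sides from a finite set fixed in advance. Induct on $t$. If $t$ is a generator, (★) gives $p\le c$ or $p\le d$.

Let $t=t_1\vee t_2$ with values $p_1,p_2$. Then $p_i\le p\le c\vee d$ for $i=1,2$. If $p_i\le c$ or $p_i\le d$, put $B_i=\{p_i\}$. Otherwise the induction hypothesis for $t_i$ gives $B_i\in\mathcal B_{t_i}$ each of whose elements is below $c$ or below $d$. In both cases $B_i\subseteq P_t$ and $p_i\le\bigvee B_i$. So $B=B_1\cup B_2$ is a nonempty subset of $P_t$ with $p=p_1\vee p_2\le\bigvee B$, and each of its elements is below $c$ or below $d$.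

Let $t=t_1\wedge t_2$ with values $p_1,p_2$. By (★), $p\le c$, or $p\le d$, or $p_i\le c\vee d$ for some $i$. In the last case put $B=\{p_i\}$ if $p_i\le c$ or $p_i\le d$; otherwise take $B\in\mathcal B_{t_i}$ from the induction hypothesis. Either way $B\subseteq P_t$ and $p\le p_i\le\bigvee B$, so $B\in\mathcal B_t$. $\square$

## 10. Least preimages exist when $\mathbf K$ is finitely generated

**Lemma 2.** If $\mathbf K$ is finitely generated, then for every $p\in\mathbf F_n$ the set $\{k\in\mathbf K:h(k)\ge p\}$ has a least element $b_p$.

First a remark, for any $p$ for which $b_p$ exists: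
$$b_p\le p\quad\text{and}\quad h(b_p)=p. \tag{6}$$
Indeed $h(p)=p$ puts $p$ in the set, so $b_p\le p$, and then $p\le h(b_p)\le h(p)=p$.

**Proof.** Let $G$ be a finite generating set of $\mathbf K$. We prove by induction on the term $t$ that $b_p$ exists for its value $p$; so we may assume that $b_q$ exists for all $q\in P_t$.

**Step 1: the candidate.** We write down the element that every preimage is forced to dominate. Put
$$b=p\wedge\bigwedge\{g\in G:h(g)\ge p\}\wedge\bigwedge_{B\in\mathcal B_t}\ \bigvee_{q\in B}b_q,$$
where empty families are omitted. This is a finite meet because $G$ and $\mathcal B_t$ are finite; here finite generation is used. By (6), $h\big(\bigvee_{q\in B}b_q\big)=\bigvee B\ge p$ for each $B\in\mathcal B_t$. So $h$ sends every term of the meet above $p$, and $h(b)\ge p$.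

**Step 2: $b$ is below every $k$ with $h(k)\ge p$.** We show that the set
$$T=\{k\in\mathbf K:\ h(k)\ge p\text{ implies }k\ge b\}$$
is a sublattice containing $G$, so that $T=\mathbf K$. By definition of $b$, $G\subseteq T$. Let $c,d\in T$. If $h(c\wedge d)\ge p$, then $h(c),h(d)\ge p$, so $c,d\ge b$ and $c\wedge d\ge b$. Thus $c\wedge d\in T$.

Now let $h(c\vee d)=h(c)\vee h(d)\ge p$ and apply Lemma 1 to $h(c),h(d)\in\mathbf M$. If $p\le h(c)$, then $c\ge b$ since $c\in T$; similarly if $p\le h(d)$. In these cases $c\vee d\ge b$. Otherwise some $B\in\mathcal B_t$ has each $q\in B$ below $h(c)$ or below $h(d)$. Since $b_q$ is the least preimage of $\uparrow q$, we get $b_q\le c$ or $b_q\le d$ for each $q\in B$. Hence $b\le\bigvee_{q\in B}b_q\le c\vee d$. So $c\vee d\in T$.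

Thus $b$ is the required least element $b_p$. $\square$

## 11. A formula with finitely many solutions in $\mathbf F_n$

It remains to show $b_p=p$. One would like to transfer from $\mathbf F_n$ the triviality that the least $u$ with $u\ge p$ is $p$. But "$h(k)\ge p$" is not given to us as a formula: for $h=h_{\mathbf K}$ it is the infinite conjunction (5). Something first-order about $b_p$ is needed, and Lemma 1 supplies it.

Look first at $p=x_i$. Let $b=b_{x_i}$. If $b\le c\vee d$ in $\mathbf K$, then $x_i=h(b)\le h(c)\vee h(d)$, so $x_i\le h(c)$ or $x_i\le h(d)$, so $b\le c$ or $b\le d$. Thus $b$ satisfies "$v\le x_i$ and $v$ is join prime", which no longer mentions $h$. The next lemma shows that its only solutions in $\mathbf F_n$ are meets of sets of generators. For general $p$ the formula is as follows.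

**Definition ($\varphi_t$).** For a term $t$ with value $p$, let $\varphi_t(v)$ be the universal formula, with parameters in $\mathbf F_n$,
$$v\le p\ \wedge\ \forall c\,\forall d\Big[v\le c\vee d\to\Big(v\le c\ \text{ or }\ v\le d\ \text{ or }\bigvee_{B\in\mathcal B_t}\ \bigwedge_{q\in B}(q\le c\ \text{ or }\ q\le d)\Big)\Big].$$
Here the disjunction over $\mathcal B_t$ is false if $\mathcal B_t=\emptyset$. Let $A_t=\{v\in\mathbf F_n:\mathbf F_n\models\varphi_t(v)\}$.

**Lemma 3.** The set $A_t$ is finite (at most $2^n$ elements).

**Proof.** The purpose is to show that a solution $v$ is determined by the set of generators above it. Let $v\in A_t$ and put $e=p\wedge\bigwedge\{x_i:v\le x_i\}$. Since $v\le p$, we have $v\le e$. We show, by induction on the formation of $u\in\mathbf F_n$ from the generators, that $v\le u$ implies $e\le u$.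

If $u=x_i$, this is the definition of $e$. If $u=c\wedge d$ and $v\le u$, then $v\le c$ and $v\le d$, so $e\le c$ and $e\le d$, and $e\le u$. Let $u=c\vee d$ and $v\le u$. If $v\le c$ or $v\le d$, the induction hypothesis gives $e\le c$ or $e\le d$. Otherwise, since $\varphi_t(v)$ holds, some $B\in\mathcal B_t$ has each element below $c$ or below $d$, so $e\le p\le\bigvee B\le c\vee d=u$.

Taking $u=v$ gives $e\le v$, so $v=e$. Hence $v$ is determined by $\{i:v\le x_i\}$, for which there are at most $2^n$ possibilities. $\square$

**Example 3.** For $t=x_i$ the lemma gives $v=x_i\wedge\bigwedge\{x_j:v\le x_j\}$, so $v=x_S$ for some $S\ni i$. All these $x_S$ are solutions: for proper $S$ the element $x_S$ is join prime by Example 1, and for $S=\{1,\dots,n\}$ it is the least element. So $A_t$ has exactly $2^{n-1}$ elements.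

**Example 4.** Let $n=3$ and let $t$ be a term with value $m$, such as $(x\vee y)\wedge((x\vee z)\wedge(y\vee z))$. The lemma says that each $v\in A_t$ is $m$ met with some of the generators. As $m\wedge x=x\wedge(y\vee z)$ and $m\wedge x\wedge y=x\wedge y$, and similarly for the other generators, $A_t$ is contained in
$$\{\,m,\ x\wedge(y\vee z),\ y\wedge(x\vee z),\ z\wedge(x\vee y),\ x\wedge y,\ x\wedge z,\ y\wedge z,\ x\wedge y\wedge z\,\}.$$

The lemma must be proved in $\mathbf F_n$ and then transferred. If $G$ generates $\mathbf K$, the same induction inside $\mathbf K$ starts from $G$ and shows only that a solution of $\varphi_t$ in $\mathbf K$ equals $p\wedge\bigwedge\{g\in G:v\le g\}$. Nothing in this places it in $\mathbf F_n$.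

## 12. The least preimage of $p$ is $p$

**Lemma 4.** Suppose that for every $p\in\mathbf F_n$ the set $\{k\in\mathbf K:h(k)\ge p\}$ has a least element $b_p$. Then $b_p=p$ for all $p\in\mathbf F_n$. That is, $p\le h(k)\Leftrightarrow p\le k$ for all $k\in\mathbf K$.

Finite generation is not assumed here; only the existence of the $b_p$ is.

**Proof.** By (6), $b_p\le p$ and $h(b_p)=p$. Induct on a term $t$ with value $p$, assuming $b_q=q$ for all $q\in P_t$. Write $b=b_p$.

**Step 1: $\mathbf K\models\varphi_t(b)$.** This trades the property of being a least preimage for a first-order property. We have $b\le p$. Let $c,d\in\mathbf K$ with $b\le c\vee d$. Then $p=h(b)\le h(c)\vee h(d)$ in $\mathbf M$. By Lemma 1 one of the following holds: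

* $p\le h(c)$, and then $b\le c$ because $b$ is the least preimage;
* $p\le h(d)$, and then $b\le d$;
* some $B\in\mathcal B_t$ has each $q\in B$ below $h(c)$ or below $h(d)$. Then $b_q\le c$ or $b_q\le d$, and since $b_q=q$, this says $q\le c$ or $q\le d$.

This is what $\varphi_t(b)$ requires. In the third case the induction hypothesis $b_q=q$ is essential: the formula may mention $q\in\mathbf F_n$, but not the elements $b_q$ of $\mathbf K$.

**Step 2: transfer.** We use Lemma 3 to pull $b$ into $\mathbf F_n$. Write $\varphi_t(v)$ as $v\le p\wedge\forall c\,\forall d\,\psi_t(v,c,d)$ with $\psi_t$ quantifier-free. Since $A_t$ is finite, the statement "every $v$ with $\varphi_t(v)$ is one of the elements of $A_t$" is the sentence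
$$\forall v\,\exists c\,\exists d\,\Big[\,v\not\le p\ \text{ or }\ \neg\psi_t(v,c,d)\ \text{ or }\bigvee_{a\in A_t}v=a\,\Big]. \tag{7}$$
($A_t$ is not empty: $p\in A_t$ by Lemma 1 with $\mathbf M=\mathbf F_n$.) It is an $\forall\exists$-sentence with parameters in $\mathbf F_n$, and it is true in $\mathbf F_n$. So it is true in $\mathbf K$. By Step 1, $b\in A_t\subseteq\mathbf F_n$.

**Step 3: conclusion.** As $h$ is the identity on $\mathbf F_n$, $b=h(b)=p$.

For the last sentence of the lemma: if $p\le h(k)$, then $p=b_p\le k$; and if $p\le k$, then $p=h(p)\le h(k)$. $\square$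

**Duality.** We also need Lemmas 2 and 4 upside down. The dual lattice $\mathbf F_n^d$ is free on the same generators. If a lattice $\mathbf K$ satisfies the $\forall\exists$-sentences with parameters that are true in $\mathbf F_n$, then $\mathbf K^d$ satisfies those true in $\mathbf F_n^d$, because exchanging $\vee$ and $\wedge$ in an $\forall\exists$-sentence yields an $\forall\exists$-sentence. The map $h:\mathbf K^d\to\mathbf M^d$ is again a homomorphism that is the identity on $\mathbf F_n^d$, and (★) for $\mathbf M^d$ is (★)$^d$ for $\mathbf M$. A generating set of $\mathbf K$ generates $\mathbf K^d$. So if $\mathbf K$ is finitely generated, each set $\{k:h(k)\le p\}$ has a greatest element; and whenever all these greatest elements exist, they are the elements $p$ themselves, that is, $p\ge h(k)\Leftrightarrow p\ge k$ for all $p\in\mathbf F_n$, $k\in\mathbf K$.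

**Proof of Theorem A.** If $\mathbf F_n\preceq\mathbf K$ and $\mathbf K$ is standard, then $h_{\mathbf K}:\mathbf K\to\mathbf F_n$ is a homomorphism that is the identity on $\mathbf F_n$, and $\mathbf K$ satisfies all sentences with parameters that are true in $\mathbf F_n$. So the first claim is a case of the second, and both fit the setting of Section 9 with $\mathbf M=\mathbf F_n$. Let $k\in\mathbf K$ and $p=h(k)\in\mathbf F_n$. By Lemmas 2 and 4, $p\le h(k)$ gives $p\le k$. By their duals, $p\ge h(k)$ gives $p\ge k$. So $k=p\in\mathbf F_n$, and $\mathbf K=\mathbf F_n$. $\square$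

## 13. Whitman's condition with $\mathbf F_n$ on the left, inside $\mathbf H_n$

For Theorems B and C we need $\mathbf M=\mathbf H_n$, so (★) must be proved there. The tool is a separation lemma: failures of $p\le\xi$ are witnessed inside $\mathbf F_n$.

**Lemma 5.** If $p\in\mathbf F_n$, $\xi\in\mathbf H_n$ and $p\not\le\xi$, then there is $u\in\mathbf F_n$ with $\xi\le u$ and $p\not\le u$. Dually, if $p\not\ge\xi$, there is $u\in\mathbf F_n$ with $\xi\ge u$ and $p\not\ge u$.

**Proof.** Choose $f$ with $f(p)\not\le\xi_f$ and put $u=\alpha_f(\xi_f)$. If $p\le u$, then $f(p)\le f(u)=\xi_f$ by (2), a contradiction. So $p\not\le u$.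

To see $\xi\le u$, let $g'$ be any bounded homomorphism and choose $g$ finer than both $g'$ and $f$. If $\xi_g\le g(u)$, then applying the map $\mathbf L_g\to\mathbf L_{g'}$ gives $\xi_{g'}\le g'(u)$. So it suffices to show $\xi_g\le g(u)$ when $g$ is finer than $f$, say $f=r\circ g$. Choose $v\in\mathbf F_n$ with $g(v)=\xi_g$. Then $f(v)=r(\xi_g)=\xi_f$, so $v\le\alpha_f(\xi_f)=u$ by (1), and $\xi_g=g(v)\le g(u)$.

The second statement is dual: $f:\mathbf F_n\to\mathbf L$ is bounded if and only if $f:\mathbf F_n^d\to\mathbf L^d$ is, with $\alpha_f$ and $\beta_f$ exchanged. So $\mathbf H_n^d$ is built from $\mathbf F_n^d$ as $\mathbf H_n$ is from $\mathbf F_n$. $\square$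

**Lemma 6.** $\mathbf M=\mathbf H_n$ satisfies (★) and (★)$^d$.

**Proof.** By the duality just noted it is enough to prove (★). The method is to replace $c,d\in\mathbf H_n$ by larger elements of $\mathbf F_n$ and to use (F1) and (W) there.

Suppose $x_i\not\le c$ and $x_i\not\le d$. By Lemma 5 choose $s_1\ge c$ and $s_2\ge d$ in $\mathbf F_n$, neither above $x_i$. Since $x_i$ is join prime in $\mathbf F_n$, $x_i\not\le s_1\vee s_2$. As $c\vee d\le s_1\vee s_2$, also $x_i\not\le c\vee d$.

Now let $p=p_1\wedge p_2\le c\vee d$, and suppose that $p\not\le c$, $p\not\le d$, $p_1\not\le c\vee d$ and $p_2\not\le c\vee d$. By Lemma 5 choose in $\mathbf F_n$ elements $s_1\ge c$ and $s_2\ge d$ with $p\not\le s_1$ and $p\not\le s_2$, and elements $u_1,u_2\ge c\vee d$ with $p_1\not\le u_1$ and $p_2\not\le u_2$. Put $u=u_1\wedge u_2$, so $u\ge c\vee d$. Then $c\le s_1\wedge u$ and $d\le s_2\wedge u$, hence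
$$p_1\wedge p_2\le(s_1\wedge u)\vee(s_2\wedge u)$$
in $\mathbf H_n$, and so in its sublattice $\mathbf F_n$. By (W) one of the following holds, and each is impossible:

* $p_i\le(s_1\wedge u)\vee(s_2\wedge u)\le u\le u_i$ for some $i$;
* $p\le s_1\wedge u\le s_1$;
* $p\le s_2\wedge u\le s_2$. $\square$

Meeting with $u$ is what makes the first case impossible. With $s_1\vee s_2$ alone on the right, (W) could return $p_i\le s_1\vee s_2$, which contradicts nothing.

**Proof of Theorem C.** By Lemma 6, the setting of Section 9 applies with $\mathbf M=\mathbf H_n$ and $h=h_{\mathbf K}$.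

(i)$\Rightarrow$(ii): this is Lemma 4 and its dual.

(ii)$\Rightarrow$(i): by (ii), $\{k:h(k)\ge p\}=\{k:k\ge p\}$, with least element $p$, and dually.

(ii)$\Rightarrow$(iii): clearly $\mathbf F_n\subseteq h^{-1}(\mathbf F_n)$. If $h(k)=p\in\mathbf F_n$, then (ii) gives $p\le k\le p$, so $k=p\in\mathbf F_n$.

(iii)$\Rightarrow$(ii): if $p\le k$, then $p=h(p)\le h(k)$. Conversely, let $p\le h(k)$ and suppose $p\not\le k$. Then $h(p\wedge k)=p\wedge h(k)=p\in\mathbf F_n$, so $p\wedge k\in\mathbf F_n$ by (iii). Since $h$ is the identity on $\mathbf F_n$, $p\wedge k=h(p\wedge k)=p$, that is, $p\le k$, a contradiction. The other equivalence is dual, with $p\vee k$ in place of $p\wedge k$.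

Finally, if $\mathbf K$ is standard, then $h^{-1}(\mathbf F_n)=\mathbf K$, so (iii) says exactly that $\mathbf K=\mathbf F_n$. $\square$

**Proof of Theorem B.** Let $\mathbf F_n\preceq\mathbf K$ with $\mathbf K$ finitely generated. By Lemma 6 we may apply Lemma 2 and its dual with $\mathbf M=\mathbf H_n$ and $h=h_{\mathbf K}$. They give (i). By Theorem C, (ii) and (iii) hold. These are the two displayed equivalences and the equality $h_{\mathbf K}^{-1}(\mathbf F_n)=\mathbf F_n$. $\square$
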